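# Three-speed ballistic annihilation: monotonicity in $p$ of the index of the first arrival at $0$

## 1. The particle system, its subsystems, and the index $A$

**Definition 1 (the system).** Particles $\bullet_1,\bullet_2,\dots$ start at positions $0<x_1<x_2<\cdots$. The interdistances $x_1,\ x_2-x_1,\ x_3-x_2,\dots$ are i.i.d. positive random variables with some law $m$. Independently of the positions, the particles receive i.i.d. velocities $v_i\in\{-1,0,+1\}$ with law
$$\tfrac{1-p}{2}\,\delta_{-1}+p\,\delta_0+\tfrac{1-p}{2}\,\delta_{+1},\qquad p\in[0,1].$$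
Each particle moves at its constant velocity, and two particles that collide annihilate: both disappear. In a triple collision (two moving particles hit a static one at the same time and place), one of the two moving particles, chosen uniformly at random, survives and the other two are annihilated.

*Example.* Let $x=(1,2,4)$ and $v=(+1,0,-1)$, three particles only. Particle $\bullet_1$ hits the static $\bullet_2$ at time $1$, and both disappear. Particle $\bullet_3$ would have needed time $2$ to get to $x_2$, so it finds nobody there and reaches $0$ at time $4$.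

**Definition 2 (subsystems).** "The system $\{i,\dots,j\}$" means that only $\bullet_i,\dots,\bullet_j$ are present, with the same starting positions and velocities; "the system $\{i,i+1,\dots\}$" is understood likewise.

*Example.* Let $x=(1,3,4)$ and $v=(+1,0,-1)$. In the system $\{1,2\}$, particle $\bullet_1$ annihilates with $\bullet_2$ at time $2$. In the system $\{1,2,3\}$, particle $\bullet_3$ reaches $x_2$ already at time $1$ and annihilates with $\bullet_2$, so $\bullet_1$ survives. Adding a particle on the right has saved $\bullet_1$. This effect will matter.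

**Definition 3 (the index $A$).** $A=n$ if $\bullet_n$ is the particle of smallest index that reaches the location $0$, and $A=\infty$ if no particle ever reaches $0$.

*Example.* If $v_1=-1$ then $A=1$. In the example after Definition 1, $A=3$. If $p=1$ nothing moves and $A=\infty$.

It is known, and we take it as given, that the law of $A$ does not depend on $m$; it depends only on $p$. We write $\mathbb P_p$ for probabilities, dropping the index when $p$ is fixed. We may therefore choose $m$, and we take $m=\mathrm{Exp}(1)$. Then for fixed $i<j<k$ the distances $x_j-x_i$ and $x_k-x_j$ are independent with densities, so almost surely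
$$x_j-x_i\neq x_k-x_j\quad\text{for all } i<j<k ,$$
and there are no triple collisions. Also $x_i\to\infty$ almost surely. From now on we work on this event of probability one. Two particles of equal velocity never collide, so every collision removes exactly two particles, of different velocities.

**Definition 4 (generating function).** Put
$$a=\tfrac{1-p}{2},\qquad p_n=\mathbb P_p(A=n),\qquad f(z)=\sum_{n\ge1}p_nz^n ,$$
a formal power series in $z$; both $p_n$ and $f$ depend on $p$. We write $[z^n]h$ for the coefficient of $z^n$ in $h$.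

*Example.* For $p=1$, $f=0$. For every $p$, $[z^1]f=\mathbb P(v_1=-1)=a$: if $v_1\ne-1$ then $\bullet_1$ never reaches $0$.

## 2. Is $p\mapsto\mathbb P_p(A\le n)$ decreasing? The cases $n\le 3$

More static particles should mean more obstacles and a later first arrival. The problem, from John Haslegrave and Laurent Tournier, "Combinatorial universality in three-speed ballistic annihilation", arXiv:2004.09119 (2020), asks to prove or disprove: for each $n$, the function $p\mapsto\mathbb P_p(A\le n)$ is monotonically decreasing on $[0,1]$.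

Let us try small $n$ by hand. We have $\mathbb P_p(A\le1)=\frac{1-p}2$. The event $A=2$ is impossible: it needs $v_2=-1$ and $v_1\neq-1$, and then $\bullet_1$ and $\bullet_2$ meet. For $A=3$ we need $v_3=-1$, and $\bullet_1,\bullet_2$ must remove each other without reaching $0$. There are three possibilities for $(v_1,v_2)$.

* $(+1,-1)$: they always annihilate. Probability $a^3$.
* $(0,-1)$: they always annihilate. Probability $p\,a^2$.
* $(+1,0)$: $\bullet_1$ must hit $\bullet_2$ before $\bullet_3$ does, that is, $x_2-x_1<x_3-x_2$. Probability $\frac12p\,a^2$.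

So $p_3=a^2(a+\frac32p)=a^2(\frac12+p)$, and
$$\mathbb P_p(A\le3)=\tfrac{1-p}{2}+\tfrac{(1-p)^2}{4}\big(\tfrac12+p\big),\qquad \tfrac{d}{dp}\mathbb P_p(A\le3)=-\tfrac12-\tfrac34\,p(1-p)<0 .$$
The answer is yes for all $n$, in the following strong form.

**Theorem 1.**
(i) $f=z\,\varphi_p(f)$, where $\varphi_p(u)=\tfrac12(1+u^2)-\tfrac p2(1-u^2)^2$.
(ii) For $p\in[0,1)$,
$$-\sum_{n\ge1}\frac{d}{dp}\mathbb P_p(A\le n)\,z^n=\frac{z f'(z)\,(1+f(z))^2}{1-p\,(1+f(z))^2},$$
and every coefficient of $z^n$, $n\ge1$, on the right is $>0$. Hence, for every $n\ge1$, $p\mapsto\mathbb P_p(A\le n)$ is a polynomial whose derivative is strictly negative on $[0,1)$, and it is strictly decreasing on $[0,1]$.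

## 3. Freezing one particle can make the first arrival earlier

The first thing to try is a coupling. Give each particle a fair sign $\varepsilon_i=\pm1$ and an independent uniform variable $V_i\in[0,1]$, and set $v_i=0$ if $V_i<p$, $v_i=\varepsilon_i$ otherwise. This realizes all $p$ at once, and as $p$ grows, moving particles freeze. If freezing a particle could only increase $A$, we would be done.

It fails with three particles. Take velocities $(+1,+1,-1)$ and $x_2-x_1<x_3-x_2$. Then $\bullet_2$ and $\bullet_3$ annihilate, so $A>3$. Freeze $\bullet_2$: the velocities become $(+1,0,-1)$, $\bullet_1$ removes $\bullet_2$ before $\bullet_3$ arrives, and $\bullet_3$ reaches $0$. Now $A=3$. For $0\le p<p'<1$ this change happens with positive probability in the coupling. In other places freezing increases $A$ (freeze $\bullet_1$ when $v_1=-1$). So effects of both signs occur, and this coupling does not compare them.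

A second attempt is to prove that each $p_n$ decreases and to sum. We shall see in Section 7 that this fails at $n=5$. The cumulative sums are the right objects, and we need an exact formula that keeps them together. The plan is: find a closed equation for $f$ (Sections 4 to 7), differentiate it in $p$, and read off signs after division by $1-z$, the operation that turns $p_n$ into $\mathbb P_p(A\le n)$ (Sections 8 and 9).

## 4. Causality and five consequences

**Lemma 1 (causality).** For every real $c$, the evolution inside the space-time region $\{(y,t):y+t\le c\}$ is determined by the particles starting in $(0,c]$. The same holds for $\{y+t<c\}$ and $(0,c)$. For finite systems the mirror statements hold, with $\{y-t\ge c\}$ or $\{y-t>c\}$.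

*Proof.* Along any trajectory $y(t)$ the velocity is at least $-1$, so $y(t)+t$ is nondecreasing. A particle in the region at time $t$ was therefore in it at all earlier times, and it started at $y(0)\le c$. Only finitely many particles start in $(0,c]$. Go through the collisions in the region in order of time: each involves only particles whose whole past lies in the region, so each is determined by those finitely many particles. The strict version is identical, and the mirror version follows by $y\mapsto-y$. $\square$

In particular the infinite system is well defined: let $c\to\infty$. Below, "an event depends only on $\{1,\dots,n\}$" means that it is a function of $x_1,\dots,x_n,v_1,\dots,v_n$ and has the same meaning in every system $\{1,\dots,N\}$ with $N\ge n$ and in the infinite one.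

One more remark will be used: a particle at a position $\le0$ at a positive time must have velocity $-1$. So no collision occurs at positions $\le0$.

**Lemma 2 (structure of $\{A=n\}$).**
(a) If $\bullet_j$ reaches $0$, then $v_j=-1$ and it does so at time $x_j$. The event $R_j=\{\bullet_j\text{ reaches }0\}$ depends only on $\{1,\dots,j\}$, and $\{A=n\}$ depends only on $\{1,\dots,n\}$. The smallest index reaching $0$ is the earliest arrival.
(b) On $\{A=n\}$ the particles $1,\dots,n-1$ annihilate among themselves, inside $\{y+t<x_n\}$, before time $x_n$ and without reaching $0$. In particular $n$ is odd.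
(c) On $\{A=n\}$ the particles of index $>n$ stay in $\{y+t>x_n\}$ and evolve as in the system $\{n+1,n+2,\dots\}$ alone. Those of them that reach $0$ are exactly those that reach $x_n$ in that system. The system $\{n+1,\dots\}$ seen from $x_n$ is a copy of the original system, independent of $\{A=n\}$.

*Proof.* (a) Starting at $x_j>0$, one reaches $0$ only with velocity $-1$, at time $x_j$. The trajectory lies on $y+t=x_j$, so Lemma 1 with $c=x_j$ shows that $\{1,\dots,j\}$ decides $R_j$. And $\{A=n\}=R_n\setminus\bigcup_{k<n}R_k$. Arrival times $x_j$ increase with $j$.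

(b) Particle $\bullet_n$ follows $y=x_n-t$ until time $x_n$. A particle $i<n$ starts strictly to the left of this line and cannot touch it while alive up to time $x_n$, since touching would be a collision with $\bullet_n$. So if it were alive at time $x_n$, it would be at a negative position and would have reached $0$, contradicting $A=n$. Hence all of $1,\dots,n-1$ are annihilated before time $x_n$, strictly left of the line, that is, in $\{y+t<x_n\}$. Their partners are not $\bullet_n$. They are not of index $>n$ either, because such particles start with $y+t>x_n$ and $y+t$ is nondecreasing. So they annihilate in pairs among themselves, and $n-1$ is even.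

(c) Particles of index $>n$ stay in $\{y+t>x_n\}$. By (b), those of index $\le n$ are always in $\{y+t\le x_n\}$ while alive. The two groups never meet. In the system $\{n+1,\dots\}$ a particle that reaches $x_n$ has velocity $-1$, and at positions $\le x_n$ only such particles are found, so it meets no collision there and goes on to $0$. Conversely, reaching $0$ requires passing $x_n$. The independence holds because $\{A=n\}$ depends on $\{1,\dots,n\}$ only. $\square$

Lemma 2 applies verbatim to finite systems, to $\{j+1,\dots\}$ seen from $x_j$ instead of $0$, and, after reflection, to particles coming from the left toward a site.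

**Lemma 3 (a right-moving first particle).** Let $U_n=\{v_1=+1,\ \bullet_1\text{ survives in }\{1,\dots,n\}\}$ and $S_n=\mathbb P(U_n)$. Then
$$S(z):=\sum_{n\ge1}S_nz^n=\frac{f}{1-f},\qquad S_1=a. \tag{1}$$

*Proof.* If $R_n$ occurs, then $A=k$ for some $k\le n$. By Lemma 2(c), on $\{A=k\}$ with $k<n$, $R_n$ occurs if and only if $\bullet_n$ reaches $x_k$ in $\{k+1,\dots\}$. So $\mathbb P(R_n)=p_n+\sum_{k<n}p_k\,\mathbb P(R_{n-k})$, and $R(z)=\sum_{n\ge 1}\mathbb P(R_n)z^n$ satisfies $R=f+fR$, i.e. $R=f/(1-f)$.

Reflection of $\{1,\dots,n\}$ (reverse the order of the particles, change the signs of the velocities) preserves the law of velocities and of the interdistances $x_2-x_1,\dots,x_n-x_{n-1}$. Hence $S_n=\mathbb P(v_n=-1,\ \bullet_n\text{ survives in }\{1,\dots,n\})$. A surviving particle of velocity $-1$ reaches $0$; conversely, one that has reached $0$ survives, since no collision occurs at positions $\le0$. So this event is $R_n$, and $S_n=\mathbb P(R_n)$. $\square$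

*Example.* $S_2=\mathbb P(v_1=v_2=+1)=a^2$, and $[z^2]\frac f{1-f}=p_2+p_1^2=a^2$.

**Definition 5 (arrivals at a static particle).** Let $A'_j$ be the least $l\ge1$ such that $\bullet_{j+l}$ reaches $x_j$ in the system $\{j+1,\dots\}$, and $D'_j=x_{j+A'_j}-x_j$. For $j\ge 2$ let $\tilde A_j$ be the least $i\ge1$ such that $\bullet_{j-i}$ reaches $x_j$ in the system $\{1,\dots,j-1\}$, and $\tilde D_j=x_j-x_{j-\tilde A_j}$. Each is $\infty$ if there is no such particle.

*Example.* For $x=(1,2,4)$, $v=(+1,0,-1)$: $\tilde A_2=1$, $\tilde D_2=1$, $A'_2=1$, $D'_2=2$. Since $\tilde D_2<D_2'$, the left arrival wins.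

**Lemma 4 (a static particle between two sides).** Let $v_j=0$, $j\ge2$.
(a) Let $j\le N\le\infty$, the case $N=\infty$ being the full system. In the system $\{1,\dots,N\}$, $\bullet_1$ annihilates $\bullet_j$ if and only if
$$\tilde A_j=j-1\quad\text{and}\quad\big(A'_j>N-j\ \text{ or }\ D'_j>\tilde D_j\big),$$
where for $N=\infty$ the condition $A'_j>N-j$ is read as $A'_j=\infty$.
(b) On $\{\tilde A_j=j-1\}$ we have $v_1=+1$, and in $\{1,\dots,j-1\}$ the particles $2,\dots,j-1$ annihilate among themselves, at positions $<x_j$, inside $\{y-t>x_1\}$, hence before time $\tilde D_j=x_j-x_1$.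
(c) For $N\ge2$,
$$\sum_{\substack{i+l=N\\ i,l\ge1}}\mathbb P(\tilde A_{i+1}=i,\ A'_{i+1}=l,\ \tilde D_{i+1}<D'_{i+1})=\tfrac12\sum_{i+l=N}p_ip_l , \tag{2}$$
and the same with $>$ in place of $<$. The events on the left are independent of $v_{i+1}$. Also $\mathbb P(\tilde A_{i+1}=i)=p_i$.

*Proof.* (a) Until some other particle reaches $x_j$, the particles on the two sides of $\bullet_j$ stay on their sides and evolve as the systems $\{1,\dots,j-1\}$ and $\{j+1,\dots,N\}$ alone. So $\bullet_j$ is annihilated by the first arrival from either side. The first from the left is $\bullet_{j-\tilde A_j}$, at time $\tilde D_j$. By Lemma 2(a), whether $\bullet_{j+l}$ reaches $x_j$ depends only on $\{j+1,\dots,j+l\}$. So in $\{j+1,\dots,N\}$ the first from the right is $\bullet_{j+A'_j}$, at time $D'_j$, if $A'_j\le N-j$, and there is none otherwise. Ties are excluded. This is the criterion.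

(b) This is Lemma 2(a),(b) reflected through the site $x_j$. Reflection turns $y+t<x_n$ into $y-t>x_1$; with $y<x_j$ this gives $t<x_j-x_1$.

(c) The event $\{\tilde A_j=j-1\}$ and the distance $\tilde D_j=x_j-x_1$ on it are functions of $v_1,\dots,v_{j-1}$ and $x_2-x_1,\dots,x_j-x_{j-1}$. By reflection they have the joint law of $\{A=j-1\}$ and $D=x_A$; in particular $\mathbb P(\tilde A_j=j-1)=p_{j-1}$. The event $\{A_j'=l\}$ and $D_j'$ on it are functions of $v_{j+1},\dots,v_{j+l}$ and $x_{j+1}-x_j,\dots,x_{j+l}-x_{j+l-1}$, and have the law of $\{A=l\}$ and $D$. The two sides are independent of each other and of $v_j$. So with $(A,D)$, $(A',D')$ i.i.d.,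
$$\mathbb P(\tilde A_j=i,A'_j=l,\tilde D_j<D'_j)=\mathbb P(A=i,A'=l,D<D')\qquad(i=j-1),$$
and similarly with $>$. Exchanging the copies gives $\mathbb P(A=i,A'=l,D<D')=\mathbb P(A=l,A'=i,D>D')$. Summing over $i+l=N$, the total with $<$ equals the total with $>$. Ties have probability $0$, so both equal half of $\sum_{i+l=N}\mathbb P(A=i)\mathbb P(A'=l)=\sum_{i+l=N} p_ip_l$. $\square$

**Lemma 5 (head-on annihilation).** Let $E_k=\{v_1=+1,\ v_k=-1,\ \bullet_1\text{ and }\bullet_k\text{ annihilate each other in }\{1,\dots,k\}\}$ and $B_k=\mathbb P(E_k)$, $B_1=0$. If $v_1=+1$ and $v_k=-1$, then $\bullet_1$ and $\bullet_k$ annihilate each other in $\{1,\dots,k\}$ if and only if they do so in any given system $\{1,\dots,N\}$, $k\le N\le\infty$. On $E_k$, the particles $2,\dots,k-1$ annihilate among themselves inside the space-time triangle bounded by the trajectories of $\bullet_1$ and $\bullet_k$; particles of index $>k$ stay in $\{y+t>x_k\}$ and evolve as if alone.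

*Proof.* The collision lies on $y+t=x_k$, so Lemma 1 gives the first claim. On $E_k$, particles $2,\dots,k-1$ start inside the triangle and cannot touch its sides without colliding with $\bullet_1$ or $\bullet_k$; none is at the apex either, since that would be a triple collision. So they disappear inside the triangle, in pairs. Thus all of $1,\dots,k$ live only in $\{y+t\le x_k\}$, while particles of index $>k$ have $y+t>x_k$ at all times. $\square$

*Example.* $E_2=\{v_1=+1,v_2=-1\}$, so $B_2=a^2$.

## 5. Splitting $\{A=n\}$ according to $v_1$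

The purpose of this section is a first equation for $f$. Put $B(z)=\sum_kB_kz^k$. We claim
$$f=az+\tfrac32\,p\,z f^2+fB. \tag{3}$$

**Case $v_1=-1$.** Then $A=1$. Contribution to $p_n$: $a\,\mathbf 1_{n=1}$.

**Case $v_1=0$.** Nothing reaches $0$ unless $\bullet_1$ is removed, so some $\bullet_{1+k}$ must be the first to reach $x_1$ in $\{2,\dots\}$. It annihilates $\bullet_1$, and by Lemma 2(b), $2,\dots,k$ annihilate among themselves. By Lemma 2(c), the particles beyond $1+k$ evolve as if alone, in $\{y+t>x_{1+k}\}$; the disappearance of $\bullet_{1+k}$ at $x_1$ does not affect them. The first of them to reach $x_{1+k}$ is the first to reach $0$. So $n=1+k+l$, and the contribution is $p\sum_{k+l=n-1}p_kp_l$.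

**Case $v_1=+1$.** By Lemma 2(b), on $\{A=n\}$ particle $\bullet_1$ is annihilated by some $\bullet_k$ with $1<k<n$ and $v_k\in\{-1,0\}$.

*Subcase $v_k=-1$.* By Lemma 5 this is $E_k$, after which particles $1,\dots,k$ have vanished at positions $\ge x_1>0$ and the others evolve as if alone. The first of them to reach $x_k$ is the first to reach $0$. So the event is $E_k$ together with "the first particle of $\{k+1,\dots\}$ to reach $x_k$ is $\bullet_n$", and these two are independent. Contribution: $\sum_kB_kp_{n-k}$.

*Subcase $v_k=0$.* We claim that the event is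
$$\{v_k=0,\ \tilde A_k=k-1,\ A'_k=n-k,\ \tilde D_k<D'_k\}.$$
Necessity: by Lemma 4(a), $\tilde A_k=k-1$ and nothing arrives at $x_k$ from the right before time $\tilde D_k$. By Lemma 4(b), $2,\dots,k-1$ annihilate among themselves before time $\tilde D_k$, at positions $<x_k$. So the particles of index $>k$ evolve as if alone up to time $\tilde D_k$ (they have not reached $x_k$), and also afterward (nobody else is left). The first to reach $0$ is then the first to reach $x_k$, hence $A'_k=n-k$, and $D'_k>\tilde D_k$. Sufficiency: on this event $\bullet_1$ annihilates $\bullet_k$ at time $\tilde D_k$ by Lemma 4(a), and $2,\dots,k-1$ are gone by then; by Lemma 4(b) they lived in $\{y-t>x_1\}$, so they did not reach $0$. The particles of index $>k$ evolve as if alone, $\bullet_n$ is the first of them to cross $x_k$, and it is the first to reach $0$. So $A=n$.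

Summing over $k$ with $i=k-1$, $l=n-k$ and using (2), the contribution is $\frac p2\sum_{i+l=n-1}p_ip_l$.

Adding the contributions, multiplying by $z^n$ and summing gives $f=az+pzf^2+\frac p2zf^2+fB$, which is (3).

At this point we have one equation and two unknown series, $f$ and $B$. We need a second relation, and $E_k$ suggests where it comes from: $E_{n+1}$ is one of the ways in which a newly added particle $\bullet_{n+1}$ can kill $\bullet_1$.

## 6. What changes for $\bullet_1$ when $\bullet_{n+1}$ is added

The purpose of this section is a second relation between $f$ and $B$, from the identity $S_{n+1}=S_n-\mathbb P(U_n\setminus U_{n+1})+\mathbb P(U_{n+1}\setminus U_n)$ for $n\ge1$.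

**Step 1: $\mathbb P(U_n\setminus U_{n+1})=B_{n+1}+p\,p_n$.** This step counts the ways in which the new particle kills $\bullet_1$. On $U_n\setminus U_{n+1}$, $\bullet_1$ is annihilated in $\{1,\dots,n+1\}$ by some $\bullet_j$. Suppose $j\le n$. If $v_j=-1$, Lemma 5 says that the collision also occurs in $\{1,\dots,n\}$, contradicting $U_n$. If $v_j=0$, the criterion of Lemma 4(a) holds with $N=n+1$; it then also holds with $N=n$, because $A'_j>n+1-j$ implies $A'_j>n-j$. So $\bullet_1$ annihilates $\bullet_j$ in $\{1,\dots,n\}$, again a contradiction. Hence $j=n+1$, and one of the events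
$$E_{n+1},\qquad C_n=\{v_{n+1}=0,\ \tilde A_{n+1}=n\}$$
occurs (for the static case use Lemma 4(a) with $j=N=n+1$, where $A'_{n+1}>0$ is automatic).

Conversely, on either event $v_1=+1$ and $\bullet_1$ is annihilated in $\{1,\dots,n+1\}$. It remains to see that it survives in $\{1,\dots,n\}$. On $E_{n+1}$, the particles $2,\dots,n$ annihilate among themselves in $\{y+t<x_{n+1}\}$, a region determined by $\{1,\dots,n\}$, so they do the same in $\{1,\dots,n\}$ and nobody is left to hit $\bullet_1$. On $C_n$, Lemma 4(b) says that $2,\dots,n$ annihilate among themselves in $\{1,\dots,n\}$. So both events lie in $U_n\setminus U_{n+1}$. They are disjoint, with probabilities $B_{n+1}$ and, by Lemma 4(c), $p\,p_n$.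

**Step 2: $\mathbb P(U_{n+1}\setminus U_n)=\frac p2\sum_{i+l=n}p_ip_l$.** This step counts the ways in which the new particle saves $\bullet_1$. On this event $v_1=+1$, and in $\{1,\dots,n\}$ particle $\bullet_1$ is annihilated by a unique $\bullet_j$, $2\le j\le n$. If $v_j=-1$, the same collision would occur in $\{1,\dots,n+1\}$ by Lemma 5, which is excluded. So $v_j=0$, and the criterion of Lemma 4(a) holds for $N=n$ but fails for $N=n+1$. Since $\tilde A_j=j-1$, failure for $n+1$ means $A'_j\le n+1-j$ and $D'_j<\tilde D_j$; validity for $n$ then forces $A'_j>n-j$. Hence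
$$v_j=0,\quad\tilde A_j=j-1,\quad A'_j=n+1-j,\quad D'_j<\tilde D_j .$$
Conversely, suppose this holds. By Lemma 4(a) with $N=n$, $\bullet_1$ annihilates $\bullet_j$ in $\{1,\dots,n\}$, so $U_n$ fails. In $\{1,\dots,n+1\}$, $\bullet_{n+1}$ annihilates $\bullet_j$ at time $D'_j$, before $\bullet_1$ arrives. By Lemma 2(b) seen from $x_j$, the particles $j+1,\dots,n$ have by then annihilated among themselves at positions $>x_j$. So the left side evolves as $\{1,\dots,j-1\}$ alone throughout: until time $D'_j$ because $x_j$ is not reached from the left, and afterward because nobody else is left. By Lemma 4(b), $2,\dots,j-1$ annihilate among themselves, and $\bullet_1$ survives. So $U_{n+1}\setminus U_n$ holds.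

The events for different $j$ are disjoint, since $\bullet_j$ is the partner of $\bullet_1$ in $\{1,\dots,n\}$. By Lemma 4(c) with $i=j-1$, $l=n+1-j$, the probabilities add up to $\frac p2\sum_{i+l=n}p_ip_l$.

**Step 3: the equation.** Thus, for $n\ge1$,
$$S_{n+1}=S_n-B_{n+1}-p\,p_n+\tfrac p2\sum_{i+l=n}p_ip_l .$$
Check for $n=1$: $a-a^2-pa=a(1-p-a)=a^2=S_2$. Multiply by $z^{n+1}$ and sum over $n\ge1$, with $S_1=a$, $B_1=0$: $S-az=zS-B-pzf+\frac12pzf^2$, so
$$B=az-(1-z)S-pzf+\tfrac12pzf^2. \tag{4}$$

## 7. The functional equation $f=z\varphi_p(f)$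

We eliminate $B$ and $S$ to prove Theorem 1(i). Insert (4) and $S=f/(1-f)$ from (1) into (3):
$$f=az+\tfrac32pzf^2+azf-(1-z)\frac{f^2}{1-f}-pzf^2+\tfrac12pzf^3
=az(1+f)+\tfrac12pzf^2(1+f)-(1-z)\frac{f^2}{1-f}.$$
Multiply by $1-f$ and move the last term to the left. The left side becomes $f-f^2+(1-z)f^2=f-zf^2$, and
$$f-zf^2=z(1-f^2)\big(a+\tfrac12pf^2\big)=\tfrac z2(1-f^2)\big(1-p+pf^2\big).$$
Hence $f=z\varphi_p(f)$ with
$$\varphi_p(u)=u^2+\tfrac12(1-u^2)\big(1-p(1-u^2)\big)=\tfrac12(1+u^2)-\tfrac p2(1-u^2)^2 .$$
This proves Theorem 1(i). $\square$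

Written out, $\varphi_p(u)=a+(\frac12+p)u^2-\frac p2u^4$, so $f=z\varphi_p(f)$ determines each $p_n$ from earlier ones, and every $p_n$ is a polynomial in $p$. We recover $p_1=a$ and $p_3=a^2(\frac12+p)$, as in Section 2. The next one is
$$p_5=(\tfrac12+p)\cdot2p_1p_3-\tfrac p2p_1^4=2a^3(\tfrac12+p)^2-\tfrac p2a^4=\tfrac1{32}(1-p)^3(2+7p+9p^2),$$
with derivative $\frac{7-6}{32}=\frac1{32}>0$ at $p=0$. So $p_5$ increases near $p=0$: proving that each $p_n$ decreases is not possible, and $-\partial_pf$ has a negative coefficient. We must divide by $1-z$ before looking at signs. The difficulty is that $1-z$ is not visibly related to $f$; the second identity below provides the relation, through the double zero of $\varphi_p(u)-u$ at $u=1$: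
$$\partial_p\varphi_p(u)=-\tfrac12(1-u^2)^2,\qquad \varphi_p(u)-u=\tfrac12(1-u)^2\big(1-p(1+u)^2\big). \tag{5}$$
For the second, $\frac12(1+u^2)-u=\frac12(1-u)^2$ and $(1-u^2)^2=(1-u)^2(1+u)^2$. Both expressions contain $(1-u)^2$, and this common factor will cancel.

## 8. Differentiating in $p$ and cancelling $(1-f)^2$

We now prove the formula in Theorem 1(ii). Fix $p\in[0,1)$, so that $f=az+\cdots$ with $a>0$. Here $\partial_p$ acts coefficient by coefficient and $'$ is differentiation in $z$ (for $f$) or in $u$ (for $\varphi_p$).

**Step 1: compare $\partial_pf$ with $f'$.** The aim is to remove the factor $1-z\varphi_p'(f)$. Differentiating $f=z\varphi_p(f)$ in $p$ and in $z$ gives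
$$\partial_pf\,\big(1-z\varphi_p'(f)\big)=-\tfrac z2(1-f^2)^2,\qquad zf'\,\big(1-z\varphi_p'(f)\big)=z\varphi_p(f)=f .$$
Multiply the first equation by $-f$, and on its right side replace $f$ by the expression in the second. The series $1-z\varphi_p'(f)$ has constant term $1$, so it is invertible and may be cancelled:
$$-f\,\partial_pf=\tfrac12z^2f'(1-f^2)^2. \tag{6}$$

**Step 2: divide by $1-z$.** Let
$$H(z)=-\sum_{n\ge1}\frac{d}{dp}\mathbb P_p(A\le n)\,z^n .$$
Since $\sum_{n\ge1}\mathbb P_p(A\le n)z^n=f/(1-z)$, we have $(1-z)H=-\partial_pf$. By (i) and (5),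
$$(1-z)f=z\varphi_p(f)-zf=\tfrac z2(1-f)^2\big(1-p(1+f)^2\big).$$
Multiply $(1-z)H=-\partial_pf$ by $f$ and use (6):
$$\tfrac z2(1-f)^2\big(1-p(1+f)^2\big)H=\tfrac12z^2f'(1-f)^2(1+f)^2 .$$
Power series over $\mathbb R$ form an integral domain, so the nonzero factor $\frac z2(1-f)^2$ may be cancelled. The series $1-p(1+f)^2$ has constant term $1-p>0$ and is invertible. Hence
$$H=zf'\,G(f),\qquad G(u)=\frac{(1+u)^2}{1-p(1+u)^2}, \tag{7}$$
which is the formula in Theorem 1(ii).

## 9. All coefficients of $zf'\,G(f)$ are positive

**Step 1: nonnegativity.** This step shows that nothing negative is left in (7). Since $1-p(1+u)^2=(1-p)-(2pu+pu^2)$,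
$$\frac1{1-p(1+u)^2}=\sum_{k\ge0}\frac{(2pu+pu^2)^k}{(1-p)^{k+1}} ,$$
which has nonnegative coefficients. So $G(u)=\sum_kg_ku^k$ with $g_k\ge0$ and $g_0=\frac1{1-p}$. The series $f$ and $zf'=\sum_n np_nz^n$ have nonnegative coefficients because the $p_n$ are probabilities. Hence $[z^n]H\ge0$.

**Step 2: strictness for $0<p<1$.** We need one positive term in each coefficient. Here $G=\frac1p\big(\frac1{1-p(1+u)^2}-1\big)$. For $k\ge1$, the term $(2pu)^k/(1-p)^{k+1}$ in the displayed series gives $g_k>0$, and $g_0>0$ too. Keeping only the term $az$ of $zf'$, then only the term $g_{n-1}f^{n-1}=g_{n-1}(a^{n-1}z^{n-1}+\cdots)$ of $G(f)$,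
$$[z^n]H\ge a\,[z^{n-1}]G(f)\ge a\,g_{n-1}\,a^{n-1}>0 .$$

**Step 3: strictness for $p=0$.** Now $G(u)=(1+u)^2=1+2u+u^2$ and $f=\frac z2(1+f^2)$. So $p_1=\frac12$ and, for odd $n\ge3$, $p_n=\frac12\sum_{i+l=n-1}p_ip_l\ge\frac12p_1p_{n-2}$; by induction $p_n>0$ for all odd $n$. For odd $n$, $[z^n]H\ge np_n>0$. For even $n\ge2$, the product $zf'\cdot2f$ gives $[z^n]H\ge2p_1(n-1)p_{n-1}>0$.

So for every $n\ge1$ the polynomial $p\mapsto\mathbb P_p(A\le n)$ has a strictly negative derivative on $[0,1)$, and it is strictly decreasing on $[0,1]$. The statement in the problem is true; equivalently, $A$ is stochastically increasing in $p$. This completes the proof of Theorem 1. $\blacksquare$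

## 10. Lagrange inversion: a derivative formula and the individual probabilities

The functional equation gives more.

**Theorem 2.**
(a) For $n\ge1$ and $p\in[0,1)$: $\displaystyle-\frac{d}{dp}\mathbb P_p(A\le n)=[u^{n-1}]\frac{(1+u)^2\varphi_p(u)^n}{1-p(1+u)^2}\ \ge\ \frac{n\,\mathbb P_p(A=n)}{1-p}$, with equality for $n=1$.
(b) The result cannot be strengthened to individual probabilities: for $n$ odd, $p\mapsto\mathbb P_p(A=n)$ is monotone on $[0,1]$ if and only if $n\in\{1,3\}$. (For $n$ even it is $\equiv0$.)
(c) $\mathbb P_p(A<\infty)=1$ if $p\le\frac14$, and $=p^{-1/2}-1$ if $p\ge\frac14$. So at $n=\infty$ monotonicity persists, but strictly only on $[\frac14,1]$.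
(d) $\mathbb P_p(A>n)\sim\sqrt{\dfrac{2}{(1-4p)\pi n}}$ for $p<\frac14$, and $\mathbb P_{1/4}(A>n)\sim\dfrac{2^{1/3}}{\Gamma(2/3)}\,n^{-1/3}$, as $n\to\infty$.

Recall Lagrange inversion: if $f=z\varphi(f)$ with $\varphi(0)\ne0$, then for every formal power series $\Gamma$ and $n\ge1$, $[z^n]\Gamma(f)=\frac1n[u^{n-1}]\Gamma'(u)\varphi(u)^n$. For example, at $p=0$ with $\Gamma(u)=u$ and $n=3$: $\frac13[u^2]\frac{(1+u^2)^3}{8}=\frac18=p_3$.

**Proof of (a).** Let $\Gamma$ be the primitive of $G$ with $\Gamma(0)=0$. By (7), $H=z\frac{d}{dz}\Gamma(f)$, so $[z^n]H=n[z^n]\Gamma(f)=[u^{n-1}]G(u)\varphi_p(u)^n$; Lagrange inversion applies because $\varphi_p(0)=a\ne0$. For the bound, keep only $g_0$ in (7): $[z^n]H\ge g_0[z^n]zf'=\frac{np_n}{1-p}$. For $n=1$ both sides are $\frac12$. $\square$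

**Proof of (b).** By Lemma 2(b), $p_n=0$ for even $n$. The function $p_1=\frac{1-p}2$ is decreasing, and $p_3=\frac{(1-p)^2}4(\frac12+p)$ has derivative $-\frac34p(1-p)\le0$. Now let $n=2k+1$ with $k\ge2$. We compute the sign of $\partial_pp_n$ at $p=0$. From $p_n=\frac1n[u^{n-1}]\varphi_p^n$ we get $\partial_pp_n=[u^{n-1}](\partial_p\varphi_p)\,\varphi_p^{n-1}$. At $p=0$, by (5) and with $w=u^2$,
$$\partial_pp_n\big|_{p=0}=-\tfrac12\,4^{-k}[w^k](1-w)^2(1+w)^{2k}=-\tfrac12\,4^{-k}\Big[\tbinom{2k}{k}-2\tbinom{2k}{k-1}+\tbinom{2k}{k-2}\Big].$$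
Since $\binom{2k}{k-1}=\frac{k}{k+1}\binom{2k}k$ and $\binom{2k}{k-2}=\frac{k(k-1)}{(k+1)(k+2)}\binom{2k}k$, the bracket equals
$$\binom{2k}{k}\frac{(k+1)(k+2)-2k(k+2)+k(k-1)}{(k+1)(k+2)}=\binom{2k}k\frac{2-2k}{(k+1)(k+2)},$$
so
$$\partial_pp_n\big|_{p=0}=4^{-k}\binom{2k}k\frac{k-1}{(k+1)(k+2)}>0 .$$
(For $k=2$ this is $\frac1{16}\cdot6\cdot\frac1{12}=\frac1{32}$, as found in Section 7.) Thus $p_n$ is strictly increasing near $p=0$. But $p_n>0$ at $p=0$ by Section 9, Step 3, and $p_n=0$ at $p=1$. So $p_n$ is not monotone. $\square$

## 11. The value of $\mathbb P_p(A<\infty)$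

**Proof of (c).** We let $z\uparrow1$ in the functional equation. Since $p_n\ge0$ and $\sum_n p_n\le1$, $f(z)$ converges for $z\in[0,1]$, the identity $f=z\varphi_p(f)$ holds for these real numbers $z$, and $f(z)\uparrow f(1)=\mathbb P_p(A<\infty)$ as $z\uparrow1$.

If $p=0$, then $f(1)=\frac12(1+f(1)^2)$, so $(1-f(1))^2=0$ and $f(1)=1$. If $p=1$, $f\equiv0$, which agrees with $p^{-1/2}-1=0$.

Let $0<p<1$. For $z\in(0,1)$ we have $0<f(z)<1$. From $(1-z)f=z(\varphi_p(f)-f)$ and (5),
$$1-z=\frac{z\,(1-f)^2\,\big(1-p(1+f)^2\big)}{2f}. \tag{8}$$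
The left side is positive, so $1-p(1+f(z))^2>0$, i.e. $f(z)<p^{-1/2}-1$. This inequality will select the right root. Let $z\uparrow1$ and $q=f(1)\ge p_1>0$. Then $q\le p^{-1/2}-1$ and $(1-q)^2\big(1-p(1+q)^2\big)=0$, so $q\in\{1,\,p^{-1/2}-1\}$. If $p>\frac14$, then $q\le p^{-1/2}-1<1$, so $q=p^{-1/2}-1$. If $p\le\frac14$, then $p^{-1/2}-1\ge1\ge q$, so $q=1$ in either case. The two formulas agree at $p=\frac14$. The limit is constant on $[0,\frac14]$ and strictly decreasing on $[\frac14,1]$. $\square$

## 12. The tail of $A$ for $p\le\frac14$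

**Proof of (d).** Let $p\le\frac14$. By (c), $f(z)\to1$ as $z\uparrow1$. Moreover
$$\sum_{n\ge0}\mathbb P_p(A>n)z^n=\frac1{1-z}-\frac{f}{1-z}=\frac{1-f}{1-z},$$
so we want the speed at which $1-f$ vanishes, which (8) provides. Equation (8) also holds for $p=0$, by the same derivation.

If $p<\frac14$, the factor $1-p(1+f)^2$ tends to $1-4p>0$, so (8) gives $(1-f)^2\sim\frac{2(1-z)}{1-4p}$ and
$$\frac{1-f}{1-z}\sim\sqrt{\tfrac{2}{1-4p}}\,(1-z)^{-1/2}.$$
If $p=\frac14$, that factor vanishes in the limit: $1-\frac14(1+f)^2=\frac14(1-f)(3+f)\sim1-f$. So (8) gives $(1-f)^3\sim2(1-z)$ and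
$$\frac{1-f}{1-z}\sim2^{1/3}(1-z)^{-2/3}.$$
To pass to coefficients, we use the Tauberian theorem for power series with monotone coefficients (Feller, *An Introduction to Probability Theory and Its Applications*, Vol. II, XIII.5, Theorem 5): if $q_n\ge0$ is monotone in $n$ and $\sum q_nz^n\sim c(1-z)^{-\rho}$ as $z\uparrow1$, with $c,\rho>0$, then $q_n\sim c\,n^{\rho-1}/\Gamma(\rho)$. The sequence $\mathbb P_p(A>n)$ is nonincreasing in $n$. With $\rho=\frac12$, $\Gamma(\frac12)=\sqrt\pi$, we obtain $\mathbb P_p(A>n)\sim\sqrt{\frac{2}{(1-4p)\pi n}}$ for $p<\frac14$. With $\rho=\frac23$, we obtain $\mathbb P_{1/4}(A>n)\sim\frac{2^{1/3}}{\Gamma(2/3)}n^{-1/3}$. $\blacksquare$
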